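# Countable unions and a space of finite sets: $\mathbf{CUC}\Leftrightarrow\mathbf{PS}_0$ in $\mathbf{ZF}$

We work throughout in $\mathbf{ZF}$, set theory without the axiom of choice. A set is **countable** if there is an injection from it into $\omega$; finite sets are countable. For a set $X$, $[X]^{<\omega}$ is the set of finite subsets of $X$ and $[X]^{\le\omega}$ is the set of countable subsets of $X$.

## 1. Countably many pairs and one $G_\delta$-set

Let $P_0,P_1,P_2,\dots$ be pairwise disjoint two-element sets, and let $X=\bigcup_n P_n$. We are given the sequence of pairs, but nothing singles out an element in each pair.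

Make the finite subsets of $X$ the points of a topological space. For a finite $x\subseteq X$ and a countable $z\subseteq X$ with $x\cap z=\emptyset$, put
$$U(x,z)=\{y\in[X]^{<\omega}: x\subseteq y\subseteq X\setminus z\}.$$
So $U(x,z)$ consists of the finite sets that extend $x$ and avoid $z$. Call a set $V$ of points open if around each of its points $x$ it contains some such $U(x,z)$. Now consider
$$V_n=\{y\in[X]^{<\omega}: P_n\not\subseteq y\}\qquad(n\in\omega).$$

*Each $V_n$ is open.* Let $x\in V_n$. The set $z=P_n\setminus x$ is finite, nonempty and disjoint from $x$. A set $y\in U(x,z)$ misses a point of $P_n$, so $y\in V_n$.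

*When is $\bigcap_nV_n$ open?* Suppose it is, and look at its point $\emptyset$. There is a countable $z$ such that every finite $y\subseteq X\setminus z$ lies in every $V_n$. If $z$ missed some $P_n$, then $y=P_n$ would be a finite subset of $X\setminus z$ outside $V_n$. So $z$ meets every pair. Fix an injection $e:z\to\omega$, let $p_n$ be the element of $z\cap P_n$ with the smaller value of $e$ (or the only element), and let $q_n$ be the other element of $P_n$. Then $p_n\mapsto 2n$, $q_n\mapsto 2n+1$ is an injection $X\to\omega$, so $X$ is countable. Conversely, if $X$ is countable, then for each finite $x$ the set $z=X\setminus x$ is allowed and $U(x,z)=\{x\}$, so every set of points is open. Hence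
$$\bigcap_n V_n\ \text{is open}\iff \bigcup_n P_n\ \text{is countable.}$$

A statement about a countable intersection of open sets has turned into a statement about a countable union of countable sets. Moreover, there were two ways to make $\emptyset$ an interior point of $\bigcap_nV_n$. One can hit each pair in a chosen point, which needs choices. Or one can take *both* points of each pair, which needs no choices but needs the union $\bigcup_nP_n$ to be countable. The question of these notes is whether the second way always exists: if countable unions of countable sets are countable, are countable intersections of open sets in such spaces always open?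

## 2. The spaces $\mathbf S(X,\mathcal I)$ and the statements $\mathbf{CUC}$ and $\mathbf{PS}_0$

**Definition (ideal).** An ideal of subsets of $X$ is a family $\mathcal I$ of subsets of $X$ with $\emptyset\in\mathcal I$ that is closed under subsets and under finite unions. Members of $\mathcal I$ will be called **small**. Examples: $[X]^{<\omega}$ and $[X]^{\le\omega}$. For the second, if $f:a\to\omega$ and $g:b\to\omega$ are injections, then sending $p\in a$ to $2f(p)$ and $p\in b\setminus a$ to $2g(p)+1$ is an injection $a\cup b\to\omega$.

**Definition (the space).** $\mathbf S(X,\mathcal I)$ is the set $[X]^{<\omega}$ in which $V$ is open if and only if for every $x\in V$ there is $z\in\mathcal I$ with $x\cap z=\emptyset$ and $U(x,z)\subseteq V$. Such a $z$ is a **witness** for $V$ at $x$.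

This is a topology. The whole space has the witness $\emptyset$ everywhere, the empty set is open vacuously, and unions are clear. If $z,z'$ are witnesses for $V,V'$ at $x$, then $z\cup z'$ is a witness for $V\cap V'$ at $x$. Each $U(x,z)$ is itself open, because $z$ is a witness for it at each of its points.

Example: $X=\mathbb R$, $\mathcal I=[\mathbb R]^{\le\omega}$. The set $\{\emptyset\}$ is not open, because for every countable $z$ there is a real $a\notin z$, and $\{a\}\in U(\emptyset,z)$.

**Definition ($P$-space).** A $P$-space is a topological space in which every $G_\delta$-set (countable intersection of open sets) is open. Any discrete space is an example; by Section 1, so is $\mathbf S(X,[X]^{\le\omega})$ for countable infinite $X$.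

**Definition (the two statements).** $\mathbf{CUC}$: the union of a countable family of countable sets is countable. $\mathbf{PS}_0$: for every infinite set $X$, the space $\mathbf S(X,[X]^{\le\omega})$ is a $P$-space. (Here $\mathbf{PS}_0$ is taken in this form, which is equivalent in $\mathbf{ZF}$ to the original one.)

The problem comes from Eleftherios Tachtsis and Eliza Wajch, "Constructing crowded Hausdorff $P$-spaces in set theory without the axiom of choice", arXiv:2510.11935 (2025). With $\mathbf{CAC}$ denoting the axiom of countable choice, the following are known in $\mathbf{ZF}$: $\mathbf{PS}_0$ implies $\mathbf{CUC}$; $\mathbf{CAC}$ implies $\mathbf{PS}_0$; and $\mathbf{PS}_0$ does not imply $\mathbf{CAC}$. The problem is whether $\mathbf{CUC}$ implies $\mathbf{PS}_0$. It does. All of the following are theorems of $\mathbf{ZF}$.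

**Theorem A.** $\mathbf{CUC}\Rightarrow\mathbf{PS}_0$; hence $\mathbf{CUC}\Leftrightarrow\mathbf{PS}_0$.

**Theorem B.** For every infinite set $X$ the following are equivalent:

1. $\mathbf S(X,[X]^{\le\omega})$ is a $P$-space;
2. the union of every countable family of countable subsets of $X$ is countable.

**Theorem C.** Let $\mathcal I$ be an ideal of subsets of a set $X$, and let $\Lambda$ be a nonempty set. Suppose

* (U) if $z\in\mathcal I$ and $A_x\in\mathcal I$ for all $x\in z$, then $\bigcup_{x\in z}A_x\in\mathcal I$;
* (L) if $B_{i,k}\in\mathcal I$ for all $(i,k)\in\Lambda\times\omega$, then $\bigcup_{i,k}B_{i,k}\in\mathcal I$.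

Then every intersection $\bigcap_{i\in\Lambda}V_i$ of open sets of $\mathbf S(X,\mathcal I)$ is open. Conversely, if all such intersections are open, then $\bigcup_{i\in\Lambda}A_i\in\mathcal I$ for every family $(A_i)_{i\in\Lambda}$ of members of $\mathcal I$.

**Corollary D.** Let $\kappa$ be an infinite well-ordered cardinal, $X$ a set, and $[X]^{\le\kappa}$ the set of subsets of $X$ injectable into $\kappa$. Intersections of $\kappa$-indexed families of open sets of $\mathbf S(X,[X]^{\le\kappa})$ are open if and only if the union of every $\kappa$-indexed family of members of $[X]^{\le\kappa}$ is in $[X]^{\le\kappa}$.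

From $\mathbf{ZF}$ we use three textbook facts: finitely many nonempty sets admit a choice function; a nonempty collection of subsets of a given finite set has a $\subseteq$-minimal member; and $|\kappa\times\kappa|=\kappa$ for every infinite well-ordered cardinal $\kappa$.

## 3. Open intersections bound unions

We first prove the converse part of Theorem C; it is the argument of Section 1 with the pairs replaced by arbitrary small sets and "$P_n\not\subseteq y$" replaced by "$y\cap A_i=\emptyset$".

**Proof of Theorem C, converse part.** Let $A_i\in\mathcal I$ for $i\in\Lambda$, and let $V_i=\{y\in[X]^{<\omega}: y\cap A_i=\emptyset\}$. Each $V_i$ is open: if $x\in V_i$, then $A_i$ is disjoint from $x$ and $U(x,A_i)\subseteq V_i$. By hypothesis $\bigcap_iV_i$ is open, and it contains $\emptyset$. So there is $z\in\mathcal I$ such that every finite $y\subseteq X\setminus z$ lies in all $V_i$. If some $a\in A_i\setminus z$ existed, then $\{a\}$ would be a finite subset of $X\setminus z$, so $\{a\}\in V_i$, contradicting $a\in A_i$. Hence $\bigcup_iA_i\subseteq z$, and $\bigcup_iA_i\in\mathcal I$. $\square$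

## 4. Witnesses as hitting sets, and the missing sequence of witnesses

Now we want the forward direction. Take $\mathcal I=[X]^{\le\omega}$, open sets $V_n$ ($n\in\omega$), and $x\in\bigcap_nV_n$. We want one countable $z$ that is a witness for all $V_n$ at $x$.

The first thing to try: choose a witness $z_n$ for $V_n$ at $x$, for each $n$, and let $z=\bigcup_nz_n$. It is disjoint from $x$, and $U(x,z)\subseteq U(x,z_n)\subseteq V_n$ for each $n$. Under $\mathbf{CAC}$ this is a complete proof of $\mathbf{PS}_0$: choose the $z_n$, then choose injections $f_n:z_n\to\omega$, and send $p\in z$ to $(n,f_n(p))$ with $n$ least such that $p\in z_n$; since $\omega\times\omega$ injects into $\omega$, the set $z$ is countable.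

Under $\mathbf{CUC}$ alone, the injections $f_n$ cause no trouble, because $\mathbf{CUC}$ says that $z$ is countable without asking for them. The argument stops one line earlier. For each $n$ the collection of witnesses for $V_n$ at $x$ is nonempty, but we have no function $n\mapsto z_n$ picking one from each collection, and $\mathbf{CUC}$ can only be applied to a family that we already have. So we need to *define* a witness from $V_n$ and $x$.

To see what is to be defined, encode the problem by a family of finite sets. For an open $V$ and $x\in V$ let
$$\mathcal F=\{y\setminus x:\ x\subseteq y\in[X]^{<\omega},\ y\notin V\}.$$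
A set $z$ with $z\cap x=\emptyset$ satisfies $U(x,z)\subseteq V$ if and only if $z$ meets every member of $\mathcal F$: a finite $y\supseteq x$ outside $V$ is excluded from $U(x,z)$ exactly when $y\cap z=(y\setminus x)\cap z\neq\emptyset$. So we look for a definable countable set that meets every member of a family $\mathcal F$, knowing that some countable set does. Three natural definitions fail.

*The intersection of all witnesses.* In Section 1, at $x=\emptyset$, each of the two one-point subsets of $P_n$ is a witness for $V_n$. Their intersection is empty, and $\emptyset$ is not a witness.

*The union of all witnesses.* Adding countably many points outside $x$ to a witness gives a witness, so this union is $X\setminus x$ as soon as there is a witness at all. For $X=\mathbb R$ it is uncountable.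

*The union $\bigcup\mathcal F$.* It meets every member of $\mathcal F$, since $\emptyset\notin\mathcal F$ (because $x\in V$). But it can be far too large. Let $X=\mathbb R$, $V=\{y:0\notin y\}$, $x=\emptyset$. Then $\mathcal F=\{F\in[\mathbb R]^{<\omega}:0\in F\}$ and $\bigcup\mathcal F=\mathbb R$, although the single point $0$ meets every member of $\mathcal F$.

The last attempt is the one to repair. We split $\mathcal F$ by the size of its members and discard, in a definable way, the useless points.

## 5. Families of singletons, pairs and triples

In this section assume $\mathbf{CUC}$, let "small" mean "countable subset of $X$", and let $\mathcal F$ be a family of $k$-element subsets of $X$ such that some countable set meets every member.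

**Singletons.** If $k=1$, every set that meets all members contains $\bigcup\mathcal F$. So $\bigcup\mathcal F$ is countable, and it is the required definable set.

**Pairs.** If $k=2$, then $\mathcal F$ is the edge set of a graph on $X$, and some countable $z$ meets every edge. Let $N(c)=\{q:\{c,q\}\in\mathcal F\}$, and call $c$ *heavy* if $N(c)$ is uncountable. If a countable set $h$ meets every edge and $c\notin h$, then $N(c)\subseteq h$; so a heavy vertex lies in *every* countable set that meets all edges. In particular the set $H$ of heavy vertices is contained in $z$ and is countable. Let $L$ be the set of vertices of edges with no heavy end. Each such edge has an end $c\in z\setminus H$, so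
$$L\subseteq\bigcup_{c\in z\setminus H}\bigl(\{c\}\cup N(c)\bigr),$$
a countable union of countable sets, hence countable. So $H\cup L$ is countable and meets every edge. Its *definition* does not mention $z$; the set $z$ was used only to show that $H\cup L$ is countable. That is the pattern to keep.

For the star $\{\{0,q\}:q\in\mathbb R\setminus\{0\}\}$, which is the part of size $2$ of the last example in Section 4, this gives $H=\{0\}$ and $L=\emptyset$. For a single edge it gives $H=\emptyset$ and $L$ equal to both ends.

**Triples.** Suppose we copy this: call $c$ heavy if it lies in every countable set that meets all members of $\mathcal F$, and keep the heavy points together with all points of triples that contain no heavy point. This fails. Let $a,b$ be two points, let $Q\subseteq X\setminus\{a,b\}$ be uncountable, and let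
$$\mathcal F=\{\{a,b,q\}:q\in Q\}.$$
Both $\{a\}$ and $\{b\}$ meet every member, so no point is heavy, and the recipe returns the uncountable set $\{a,b\}\cup Q$. What is forced here is not a point but the *pair* $\{a,b\}$: a countable set that meets every triple must meet $\{a,b\}$, since otherwise it would contain $Q$. So instead of single points we must record every finite set that is forced to be met.

## 6. Sets that every small hitting set must meet

From here on, $X$ is a set and $\mathcal I$ an ideal of subsets of $X$.

**Definition (hitting, coverable).** A set $h\subseteq X$ *hits* a family $\mathcal F\subseteq[X]^{<\omega}$ if $h\cap F\neq\emptyset$ for all $F\in\mathcal F$. The family $\mathcal F$ is *coverable* if some small set hits it. The empty family is coverable, being hit by $\emptyset$; a family with $\emptyset$ as a member is not.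

**Definition (bad, minimal bad).** Let $\mathcal F$ be coverable. A finite set $s\subseteq X$ is *$\mathcal F$-bad* if every small set that hits $\mathcal F$ meets $s$. Let $M(\mathcal F)$ be the set of $\subseteq$-minimal $\mathcal F$-bad sets.

*Example.* For the triples $\{a,b,q\}$ of Section 5, the pair $\{a,b\}$ is bad, as we saw. If a finite $s$ misses $a$, then $\{a\}$ hits $\mathcal F$ and misses $s$, so $s$ is not bad; the same holds for $b$. So the bad sets are the finite supersets of $\{a,b\}$, and $M(\mathcal F)=\{\{a,b\}\}$. The uncountable set $Q$ has disappeared.

*Example.* For a graph as in Section 5, $\{c\}$ is bad if and only if $c$ is heavy: if $N(c)$ is countable, then $(z\setminus\{c\})\cup N(c)$ is a countable set that hits all edges and misses $c$. An edge without heavy ends is bad, and minimal because its proper subsets are not bad. So $M(\mathcal F)$ contains the singletons of heavy vertices and the edges without heavy ends. It contains nothing else, because by Lemma 2 below each minimal bad set is contained in an edge: if it has one element, that element is heavy; if it has two, it is an edge, and by minimality neither end is heavy. Thus $\bigcup M(\mathcal F)=H\cup L$.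

**Lemma 1.** Let $\mathcal F$ be coverable.

1. $\emptyset$ is not bad. Every $F\in\mathcal F$ contains a (nonempty) member of $M(\mathcal F)$. Any set that hits $M(\mathcal F)$ hits $\mathcal F$; in particular $\bigcup M(\mathcal F)$ hits $\mathcal F$.
2. A small set hits $\mathcal F$ if and only if it hits $M(\mathcal F)$. Hence $M(\mathcal F)$ is coverable, has the same bad sets as $\mathcal F$, and $M(M(\mathcal F))=M(\mathcal F)$.

*Proof.* (1) Some small set hits $\mathcal F$, and it does not meet $\emptyset$; so $\emptyset$ is not bad. Every $F\in\mathcal F$ is bad, by the definition of hitting. Every bad set is finite, so among its bad subsets there is a minimal one, and this is a member of $M(\mathcal F)$; it is nonempty because $\emptyset$ is not bad. So each $F\in\mathcal F$ contains some nonempty $m\in M(\mathcal F)$. A set that meets $m$ meets $F$, and $\bigcup M(\mathcal F)$ contains $m\ne\emptyset$.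

(2) If a small set hits $\mathcal F$, it meets every bad set, hence every member of $M(\mathcal F)$. If it hits $M(\mathcal F)$, it hits $\mathcal F$ by (1). So the two families are hit by the same small sets. Coverability and badness are defined from the collection of small hitting sets alone, so $M(\mathcal F)$ is coverable with the same bad sets, hence with the same minimal bad sets. $\square$

**Definition (closed).** A coverable family $\mathcal M$ is *closed* if $M(\mathcal M)=\mathcal M$. By Lemma 1(2), $M(\mathcal F)$ is closed for every coverable $\mathcal F$. In the example above, $\{\{a,b\}\}$ is closed, while the family of triples $\{a,b,q\}$ is not.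

The set $\bigcup M(\mathcal F)$ is defined from $\mathcal F$ with no choices, and it hits $\mathcal F$. What remains is to show that it is small when the members of $\mathcal F$ have bounded size. The first thing to know is that passing to minimal bad sets does not increase sizes.

**Lemma 2.** If $\mathcal F$ is coverable and $s\in M(\mathcal F)$, then $s\subseteq F$ for some $F\in\mathcal F$.

*Proof.* The purpose is to build, if $s$ is in no $F$, a small hitting set that misses $s$. So suppose $s\not\subseteq F$ for all $F\in\mathcal F$. By minimality of $s$, each of the finitely many proper subsets $t\subsetneq s$ is not bad. So, by finite choice, pick for each $t\subsetneq s$ a small set $w_t$ that hits $\mathcal F$ and satisfies $w_t\cap t=\emptyset$. Put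
$$w=\Bigl(\bigcup_{t\subsetneq s}w_t\Bigr)\setminus s.$$
It is small, as a subset of a finite union of small sets. We check that $w$ hits $\mathcal F$. Let $F\in\mathcal F$ and let $t=F\cap s$. Since $s\not\subseteq F$, we have $t\subsetneq s$, so $w_t$ is defined. It meets $F$ in some point $p$. As $w_t\cap t=\emptyset$, $p\notin t=F\cap s$; as $p\in F$, $p\notin s$. So $p\in w\cap F$. Thus $w$ is a small set that hits $\mathcal F$ and is disjoint from $s$, which contradicts the badness of $s$. $\square$

## 7. Links of closed families

We will bound $\bigcup\mathcal M$ by induction on the size of members, as for pairs: each member contains a point $x$ of a fixed small hitting set; remove $x$ and look at what remains. For the induction to go on, what remains must again be a closed family.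

For a family $\mathcal M$ and $x\in X$ write
$$\mathcal M_x=\{m\setminus\{x\}:\ x\in m\in\mathcal M\}.$$
If $\{x\}\in\mathcal M$, then $\emptyset\in\mathcal M_x$ and $\mathcal M_x$ is not even coverable. This is the only obstruction.

**Lemma 3.** Let $\mathcal M$ be closed, $x\in X$, and $\{x\}\notin\mathcal M$. Then $\mathcal M_x$ is closed.

*Proof.* **Step 1: $\mathcal M_x$ is coverable.** If $\{x\}$ were $\mathcal M$-bad, it would be minimal bad, since $\emptyset$ is not bad; then $\{x\}\in M(\mathcal M)=\mathcal M$, contrary to hypothesis. So $\{x\}$ is not $\mathcal M$-bad, and some small $h$ hits $\mathcal M$ with $x\notin h$. If $x\in m\in\mathcal M$, then $h$ meets $m$ in a point other than $x$. So $h$ hits $\mathcal M_x$. Note what this shows in general: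
$$\text{if $h$ hits }\mathcal M\text{ and }x\notin h,\text{ then $h$ hits }\mathcal M_x. \tag{1}$$

**Step 2: $M(\mathcal M_x)\subseteq\mathcal M_x$.** We put $x$ back and compare with $\mathcal M$. Let $t\in M(\mathcal M_x)$. Lemma 2, applied to the coverable family $\mathcal M_x$, gives $m'\in\mathcal M$ with $x\in m'$ and $t\subseteq m'\setminus\{x\}$. The set $t\cup\{x\}$ is $\mathcal M$-bad: let a small $h$ hit $\mathcal M$; either $x\in h$, or $x\notin h$ and then, by (1), $h$ hits $\mathcal M_x$ and so meets the $\mathcal M_x$-bad set $t$. In both cases $h$ meets $t\cup\{x\}$. Every bad set contains a minimal one, so there is $m\in M(\mathcal M)=\mathcal M$ with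
$$m\subseteq t\cup\{x\}\subseteq m'.$$
Both $m$ and $m'$ are minimal $\mathcal M$-bad sets, so $m=m'$, and therefore $t\cup\{x\}=m'$. Since $x\notin t$, $t=m'\setminus\{x\}\in\mathcal M_x$.

**Step 3: $\mathcal M_x\subseteq M(\mathcal M_x)$.** Let $x\in m'\in\mathcal M$. By Lemma 1(1), the member $m'\setminus\{x\}$ of $\mathcal M_x$ contains some $t\in M(\mathcal M_x)$. By Step 2, $t=m''\setminus\{x\}$ for some $m''\in\mathcal M$ with $x\in m''$. Then $m''=t\cup\{x\}\subseteq m'$. Both are minimal $\mathcal M$-bad sets, so $m''=m'$, and $m'\setminus\{x\}=t\in M(\mathcal M_x)$. $\square$

## 8. Closed families of bounded sets have small union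

**Lemma 4.** Assume (U). Let $k\in\omega$. If $\mathcal M$ is closed and all its members have at most $k$ elements, then $\bigcup\mathcal M$ is small.

*Proof.* We use induction on $k$, for all such families $\mathcal M$ simultaneously.

**Case $k=0$.** The members of a closed family are bad sets for it, and $\emptyset$ is not bad. So $\mathcal M=\emptyset$ and $\bigcup\mathcal M=\emptyset$ is small.

**Case $k\ge1$.** The aim is to enclose $\bigcup\mathcal M$ in a union to which (U) applies. Fix one small $z$ that hits $\mathcal M$. For $x\in z$ put
$$A_x=\{x\}\ \text{ if }\{x\}\in\mathcal M,\qquad A_x=\{x\}\cup\bigcup\mathcal M_x\ \text{ otherwise.}$$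

Each $A_x$ is small. Indeed $\{x\}$ is small, as a subset of $z$. If $\{x\}\notin\mathcal M$, then $\mathcal M_x$ is closed by Lemma 3, and its members have at most $k-1$ elements; by the induction hypothesis $\bigcup\mathcal M_x$ is small, and so is $A_x$. By (U), $\bigcup_{x\in z}A_x$ is small.

This union contains $\bigcup\mathcal M$. Let $m\in\mathcal M$, and pick $x\in m\cap z$. If $\{x\}\in\mathcal M$, then $\{x\}$ and $m\supseteq\{x\}$ are both minimal bad sets, so $m=\{x\}= A_x$. If $\{x\}\notin\mathcal M$, then $m\setminus\{x\}\in\mathcal M_x$, so $m\subseteq A_x$. Hence $\bigcup\mathcal M\subseteq\bigcup_{x\in z}A_x$ is small. $\square$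

Let us count the choices. We fixed a single $z$. The family $(A_x)_{x\in z}$ is defined explicitly from $\mathcal M$ and $z$. The induction hypothesis was used only as the assertion "$\bigcup\mathcal M_x$ is small", for all $x$ at once; no hitting sets for the various $\mathcal M_x$ were selected. The bound $k$ was needed because it is the quantity that drops when we pass from $\mathcal M$ to $\mathcal M_x$.

## 9. One small set for all the open sets

**Proof of Theorem C, first part.** Assume (U) and (L). Let $V_i$ ($i\in\Lambda$) be open in $\mathbf S(X,\mathcal I)$, and let $x\in\bigcap_iV_i$. We look for a small $z$, disjoint from $x$, with $U(x,z)\subseteq\bigcap_iV_i$.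

**Step 1: translate into hitting.** Put
$$\mathcal F_i=\{y\setminus x:\ x\subseteq y\in[X]^{<\omega},\ y\notin V_i\}.$$
Each $\mathcal F_i$ is coverable. As $V_i$ is open, there is a small $z_i$ disjoint from $x$ with $U(x,z_i)\subseteq V_i$. If $x\subseteq y\in[X]^{<\omega}$ and $y\notin V_i$, then $y\cap z_i\neq\emptyset$, and since $z_i\cap x=\emptyset$, $(y\setminus x)\cap z_i\neq\emptyset$. So $z_i$ hits $\mathcal F_i$. Only the existence of such a $z_i$ is used, for each $i$ separately; we do not choose a family $(z_i)_{i\in\Lambda}$.

**Step 2: define small hitting sets without choice.** For $k\in\omega$ let
$$\mathcal F_{i,k}=\{F\in\mathcal F_i:|F|=k\},\qquad \mathcal M_{i,k}=M(\mathcal F_{i,k}),\qquad B_{i,k}=\bigcup\mathcal M_{i,k}.$$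
As a subfamily of $\mathcal F_i$, the family $\mathcal F_{i,k}$ is coverable, so $\mathcal M_{i,k}$ makes sense, and the function $(i,k)\mapsto B_{i,k}$ is defined outright from $(V_i)_{i\in\Lambda}$ and $x$. By Lemma 1(2), $\mathcal M_{i,k}$ is closed. By Lemma 2, its members are contained in members of $\mathcal F_{i,k}$, so they have at most $k$ elements. By Lemma 4, $B_{i,k}$ is small. By Lemma 1(1), $B_{i,k}$ hits $\mathcal F_{i,k}$.

**Step 3: collect.** By (L), $B=\bigcup_{i,k}B_{i,k}$ is small. It hits every $\mathcal F_i$, because each $F\in\mathcal F_i$ lies in $\mathcal F_{i,k}$ for $k=|F|$. Let $z=B\setminus x$. It is small and disjoint from $x$, and since the members of $\mathcal F_i$ are disjoint from $x$, it still hits every $\mathcal F_i$. Now let $y\in U(x,z)$. If $y\notin V_i$ for some $i$, then $y\setminus x\in\mathcal F_i$ would be disjoint from $z$, which is impossible. So $U(x,z)\subseteq\bigcap_iV_i$. As $x\in\bigcap_iV_i$ was arbitrary, $\bigcap_iV_i$ is open. $\square$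

## 10. The ideals $[X]^{\le\kappa}$ and the countable case

**Proof of Corollary D.** Let $\mathcal I=[X]^{\le\kappa}$ and $\Lambda=\kappa$. First, $\mathcal I$ is an ideal: it contains $\emptyset$ and is closed under subsets, and two sets injectable into $\kappa$ have a union injectable into $\kappa\times2$, where $|\kappa\times2|=\kappa$.

Assume that unions of $\kappa$-indexed families of members of $\mathcal I$ are in $\mathcal I$. To get (U), let $z\in\mathcal I$ and $A_x\in\mathcal I$ for $x\in z$. Fix one injection $f:z\to\kappa$. For $\alpha<\kappa$ let $A'_\alpha=A_x$ if $\alpha=f(x)$ with $x\in z$, and $A'_\alpha=\emptyset$ if $\alpha$ is not in the range of $f$. Then $\bigcup_{x\in z}A_x=\bigcup_{\alpha<\kappa}A'_\alpha\in\mathcal I$. To get (L), reindex a family over $\kappa\times\omega$ by $\kappa$, using one bijection between $\kappa\times\omega$ and $\kappa$; it exists because $|\kappa\times\omega|=\kappa$. So the first part of Theorem C applies, and intersections of $\kappa$-indexed families of open sets are open.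

The other direction is the converse part of Theorem C with $\Lambda=\kappa$, which does not use (U) or (L). $\square$

**Proof of Theorem B.** This is Corollary D with $\kappa=\omega$, once the indexing is matched. A nonempty countable family of sets is the range of a sequence indexed by $\omega$: list it along an injection into $\omega$ and fill the unused indices with one fixed member. The empty family has union $\emptyset$. Hence condition 2 says exactly that $[X]^{\le\omega}$ is closed under $\omega$-indexed unions. In the same way, a countable intersection of open sets is an $\omega$-indexed one (the empty intersection being the whole space, which is open), so condition 1 says exactly that $\omega$-indexed intersections of open sets are open. $\square$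

**Proof of Theorem A.** Assume $\mathbf{CUC}$. Then condition 2 of Theorem B holds for every infinite $X$. So every $\mathbf S(X,[X]^{\le\omega})$ with $X$ infinite is a $P$-space, which is $\mathbf{PS}_0$.

Conversely, assume $\mathbf{PS}_0$, and let $\mathcal A$ be a countable family of countable sets. Let $X=\bigcup\mathcal A$. If $X$ is finite, it is countable. Otherwise the members of $\mathcal A$ are countable subsets of the infinite set $X$, and the implication $1\Rightarrow2$ of Theorem B for this $X$ says that $X=\bigcup\mathcal A$ is countable. $\square$

## 11. A descent through the points of an open set

The proof in Section 9 used the openness of $V_i$ only at the one point $x$; Lemmas 1–4 are about arbitrary coverable families. If one uses openness at further points of $V_i$, there is a second way to define the sets $B_{i,k}$, in which ordinary minimal members replace minimal bad sets. It is a good check on one's understanding of where the induction gets its strength.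

For an open $V$ and $x\in V$ let $\mathcal F(V,x)=\{y\setminus x: x\subseteq y\in[X]^{<\omega},\,y\notin V\}$. For $k\ge1$ let $N_k(V,x)$ be the union of those $\subseteq$-minimal members of $\mathcal F(V,x)$ that have exactly $k$ elements.

**Claim.** Assume (U). Then $N_k(V,x)$ is small for every open $V$, every $x\in V$ and every $k\ge1$.

*Proof.* Induction on $k$, for all $x\in V$ simultaneously. Fix a witness $z$ for $V$ at $x$; it is disjoint from $x$ and hits $\mathcal F(V,x)$. If $k=1$, each one-element member of $\mathcal F(V,x)$ is contained in $z$, so $N_1(V,x)\subseteq z$.

Let $k\ge2$, let $m$ be a minimal member of $\mathcal F(V,x)$ with $k$ elements, and let $c\in m\cap z$. Since $\{c\}\subsetneq m$, minimality gives $\{c\}\notin\mathcal F(V,x)$, that is, $x\cup\{c\}\in V$. Next, $x\cup m\notin V$ gives $m\setminus\{c\}\in\mathcal F(V,x\cup\{c\})$. This member is minimal: if $t\subsetneq m\setminus\{c\}$ were in $\mathcal F(V,x\cup\{c\})$, then $x\cup\{c\}\cup t\notin V$, so $\{c\}\cup t\in\mathcal F(V,x)$ would be a proper subset of $m$. Hence $m\subseteq A_c$, where for $c\in z$ we put $A_c=\{c\}\cup N_{k-1}(V,x\cup\{c\})$ if $x\cup\{c\}\in V$, and $A_c=\{c\}$ otherwise. All $A_c$ are small by the induction hypothesis,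 so $\bigcup_{c\in z}A_c\supseteq N_k(V,x)$ is small by (U). $\square$

For open sets $V_i$ and $x\in\bigcap_iV_i$, put $B_{i,0}=\emptyset$ and $B_{i,k}=N_k(V_i,x)$ for $k\ge1$. Each member of $\mathcal F(V_i,x)$ contains a minimal one, which is nonempty because $x\in V_i$. So $\bigcup_kB_{i,k}$ hits $\mathcal F(V_i,x)$, and Step 3 of Section 9 finishes the proof of the first part of Theorem C as before.

The order of operations matters here. This descent takes minimal members first and sorts them by size afterwards. Section 9 sorts by size first, and a single slice no longer carries enough information for minimal members to do the job: for $V=\{y:0\notin y\}$ in $\mathbf S(\mathbb R,[\mathbb R]^{\le\omega})$ and $x=\emptyset$, the slice of size $2$ is the star $\{\{0,q\}:q\neq0\}$, all of whose members are minimal in the slice and have union $\mathbb R$, while its only minimal bad set is $\{0\}$. Likewise the family of triples $\{a,b,q\}$ with $q\in Q$ from Section 5 consists of minimal members with uncountable union. There is no conflict with the Claim, because this family is not of the form $\mathcal F(V,\emptyset)$ with $V$ open: such a $V$ would contain $\{a,b\}$, and a witness for $V$ at $\{a,b\}$ would be a countable set containing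 the uncountable set $Q$.
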